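# The log canonical threshold at infinity: what happens at the endpoint

## The function $2\log|w\,\mathrm{Log}\,w|$ on a slit plane

Let $\Omega=\mathbb C\setminus(-\infty,0]$, let $\mathrm{Log}\,w=\log|w|+i\arg w$ with $|\arg w|<\pi$ be the principal branch, and put
$$h(w)=2\log|w|+2\log|\mathrm{Log}\,w|=2\log|w\,\mathrm{Log}\,w|,\qquad w\in\Omega. \tag{1}$$
Since $w\,\mathrm{Log}\,w$ is holomorphic on $\Omega$, the function $h$ is subharmonic there. It is continuous with values in $[-\infty,\infty)$, and it equals $-\infty$ only at $w=1$, the zero of $\mathrm{Log}$.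

Look at the density $e^{-th}=|w\,\mathrm{Log}\,w|^{-2t}$ for large $|w|$. For $|w|>1$ we have $|\mathrm{Log}\,w|\ge\log|w|$, so for $t=1$
$$\int_{\Omega\cap\{|w|\ge2\}}e^{-h}\,dV\le\int_{|w|\ge 2}\frac{dV}{|w|^2(\log|w|)^2}=2\pi\int_2^\infty\frac{dr}{r\log^2r}=\frac{2\pi}{\log 2}<\infty. \tag{2}$$
For $0<t<1$ the integral diverges, already on a sector. If $|\arg w|<\pi/4$ and $|w|\ge e$, then $|\mathrm{Log}\,w|\le\log|w|+1\le2\log|w|$. Hence for every $R\ge e$
$$\int_{|\arg w|<\pi/4,\ |w|\ge R}e^{-th}\,dV\ \ge\ \frac\pi2\int_R^\infty r^{1-2t}(2\log r)^{-2t}\,dr=\infty, \tag{3}$$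
because $1-2t>-1$ and a power of $\log r$ cannot compensate a power of $r$.

So, as far as large $|w|$ is concerned, $e^{-th}$ is integrable exactly for $t\ge1$, with the endpoint $t=1$ included. The whole lecture is about whether an endpoint can be included, and $h$ is the reason why it can.

## Exponents of integrability and the endpoint question

**Definition 1.** Let $\mathcal F$ be the set of positive continuous plurisubharmonic functions $\varphi$ on $\mathbb C^n$ with $\varphi(z)\to\infty$ as $|z|\to\infty$. For $\varphi\in\mathcal F$, the log canonical threshold of $\varphi$ at $\infty$ is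
$$c_\infty(\varphi)=\inf\{t>0:\ e^{-t\varphi}\in L^1(\mathbb C^n)\}.$$
We consider only those $\varphi$ for which this set is non-empty, so that $c_\infty(\varphi)<\infty$.

Write $I(\varphi)$ for the set of $t>0$ in the definition. Since $\varphi>0$, we have $e^{-t'\varphi}\le e^{-t\varphi}$ for $t'>t$, so $I(\varphi)$ is upward closed. It is therefore a half-line, either $(c,\infty)$ or $[c,\infty)$, with $c=c_\infty(\varphi)$.

Two examples on $\mathbb C$. For $\varphi=\log(2+|z|^2)$ we have $e^{-t\varphi}=(2+|z|^2)^{-t}$, which is integrable exactly when $t>1$. So $c_\infty(\varphi)=1$ and the endpoint is excluded. For $\varphi=1+|z|^2$ every $t>0$ works, so $c_\infty(\varphi)=0$, and at the endpoint $e^{-0\cdot\varphi}=1$ is not integrable.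

The problem comes from Bo-Yong Chen, "Parameter dependence of the Bergman kernels", arXiv:1506.01146 (2015). It is known that if $\varphi\in\mathcal F$ with $c_\infty(\varphi)<\infty$ is $S^1$-invariant, that is, $\varphi(e^{i\theta}z)=\varphi(z)$ for all real $\theta$, then $e^{-c_\infty(\varphi)\varphi}\notin L^1(\mathbb C^n)$. The question is whether this holds for every $\varphi\in\mathcal F$ with $c_\infty(\varphi)<\infty$. In other words: is the left end of the half-line always excluded? The answer is no.

**Theorem A.** For every $n\ge1$ and $c_0>0$ there is $\varphi\in\mathcal F$ with $c_\infty(\varphi)=c_0$ and $e^{-c_0\varphi}\in L^1(\mathbb C^n)$.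

There is, however, a class on which the answer is yes, and its boundary can be located exactly.

**Theorem B.** Let $\varphi\in\mathcal F$ with $c_\infty(\varphi)<\infty$, and suppose $\varphi(z)\le A\log^+|z|+B$ for some constants $A>0$ and $B$. Then $e^{-c_\infty(\varphi)\varphi}\notin L^1(\mathbb C^n)$.

**Theorem C.** Let $\omega:[0,\infty)\to(0,\infty)$ be any function with $\omega(r)\to\infty$ as $r\to\infty$. For every $n\ge1$ there is $\varphi\in\mathcal F$ with $\varphi(z)\le\omega(|z|)\log|z|$ for all large $|z|$, $c_\infty(\varphi)=1$ and $e^{-\varphi}\in L^1(\mathbb C^n)$.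

We use these textbook facts. A function with values in $[-\infty,\infty)$, not identically $-\infty$, is plurisubharmonic (psh) if it is upper semicontinuous and its restriction to each complex line is subharmonic or $\equiv-\infty$. Being psh is a local property. Sums, positive multiples and finite maxima of psh functions are psh, as are locally uniform limits of continuous psh functions. If $F\not\equiv0$ is holomorphic, $\log|F|$ is psh. A psh function defined off a smooth complex hypersurface and locally bounded above near it extends to a psh function across it. Finally, for psh $\varphi$ on $\mathbb C^n$, $M(r)=\max_{|z|=r}\varphi$ is a nondecreasing convex function of $\log r$ (maximum principle and three-circles theorem, applied on each complex line through $0$).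

## Radial functions and circular averages

Let $n=1$ and $\varphi(z)=u(\log|z|)$. By the last fact, $u$ is convex and nondecreasing, and it tends to $\infty$. Let $a\in(0,\infty]$ be the limit of its slopes. In polar coordinates with $s=\log r$,
$$\int_{|z|\ge1}e^{-t\varphi}\,dV=2\pi\int_0^\infty e^{2s-tu(s)}\,ds .$$
If $a=\infty$, then for each $t>0$ we have $u(s)\ge(3/t)s-b$ for some $b$, so the integral converges and $c_\infty(\varphi)=0$. If $a<\infty$, then $u(s)\le u(0)+as$ for $s\ge0$. For $t\le2/a$ the exponent is at least $-tu(0)$ and the integral diverges. For $t>2/a$ pick $a'<a$ with $ta'>2$; then $u(s)\ge a's-b'$ and the integral converges. So $I(\varphi)=(2/a,\infty)$, and the endpoint is excluded.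

This calculation shows what a counterexample has to avoid. The obvious candidate for an included endpoint is the radial function $2\log|w|+2\log\log|w|$, with the density in (2). But here $u(s)=2s+2\log s$ is concave. The correction $\log\log|w|$ that would make the endpoint integrable has Laplacian $-|w|^{-2}(\log|w|)^{-2}<0$. In (1) it is replaced by $\log|\mathrm{Log}\,w|$, which has the same size but is harmonic off $w=1$.

Conversely, one may try to prove a positive answer by averaging. For $\varphi\in\mathcal F$ put $\tilde\varphi(z)=\frac1{2\pi}\int_0^{2\pi}\varphi(e^{i\theta}z)\,d\theta$, an $S^1$-invariant element of $\mathcal F$. By Jensen's inequality, $e^{-t\tilde\varphi(z)}\le\frac1{2\pi}\int_0^{2\pi}e^{-t\varphi(e^{i\theta}z)}d\theta$. Integrating over $z$ gives $\int e^{-t\tilde\varphi}\le\int e^{-t\varphi}$, hence $c_\infty(\tilde\varphi)\le c_\infty(\varphi)$. If $c=c_\infty(\varphi)$ and $e^{-c\varphi}\in L^1$, then $e^{-c\tilde\varphi}\in L^1$. The known invariant case would give a contradiction if $c_\infty(\tilde\varphi)=c$.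 But the inequality only goes one way, and the argument stops there: nothing prevents $c_\infty(\tilde\varphi)<c$. This is what happens for the function built next, as we check after its construction.

## Covering the slit by $C-\operatorname{Re}w$: proof of Theorem A

The function $h$ lives on $\Omega$, and we need a function on $\mathbb C$. Since $|\mathrm{Log}\,w|$ takes the same values on the two sides of the slit, $h$ extends continuously to $\mathbb C\setminus\{0\}$. But the extension is not subharmonic at any point $-r$, $r>0$. Indeed, use the local conformal coordinate $s+i\tau$ near $-r$, with $s=\log|w|$ and $\tau$ the angle measured from the negative axis. The extension is $2s+\log\big(s^2+(\pi-|\tau|)^2\big)$. At $(s_0,0)$, with $s_0=\log r$, its first-order expansion is a linear function of $s-s_0$ minus $\kappa|\tau|$, where $\kappa=2\pi/(s_0^2+\pi^2)>0$. The mean over a circle of small radius $\rho$ about $(s_0,0)$ is therefore the central value minus $\frac{2}{\pi}\kappa\rho$, plus $O(\rho^2)$, and the sub-mean-value inequality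 fails.

The remedy is to hide the slit under a harmonic function larger than $h$ near the slit and harmless in the right half-plane. Near the slit $h$ grows like a logarithm, so $C-\operatorname{Re}w$ will do.

**Step 1: reduction to $n=1$, $c_0=1$.** This step shows that one function on $\mathbb C$ suffices. Let $f\in\mathcal F$ on $\mathbb C$ with $c_\infty(f)=1$ and $e^{-f}\in L^1(\mathbb C)$. Put
$$\varphi(z)=\sum_{k=1}^nf(z_k). \tag{4}$$
It is positive, continuous and psh. It tends to $\infty$ because $f>0$, $f\to\infty$, and $\max_k|z_k|\to\infty$ as $|z|\to\infty$. By Tonelli,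
$$\int_{\mathbb C^n}e^{-t\varphi}\,dV=\Big(\int_{\mathbb C}e^{-tf}\,dV\Big)^n ,$$
and the factor is positive, so one side is finite exactly when the other is. Hence $c_\infty(\varphi)=1$ and $e^{-\varphi}\in L^1$. Finally $e^{-t\varphi/c_0}\in L^1$ if and only if $t/c_0\in I(\varphi)$, so $\varphi/c_0$ has threshold $c_0$, with the endpoint included.

**Step 2: near the slit, $h$ is below $C-\operatorname{Re}w$.** This is the estimate that allows gluing. Let
$$N=\{|w|<1\}\cup\{\operatorname{Re}w<0,\ |\operatorname{Im}w|<1\},$$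
an open neighborhood of $(-\infty,0]$. We claim that
$$\sup_{N\cap\Omega}(h+\operatorname{Re}w)<\infty. \tag{5}$$
Put $s=|w|$ and note $|\mathrm{Log}\,w|\le|\log s|+\pi$. If $s\le1$, then $\operatorname{Re}w\le1$ and
$$h+\operatorname{Re}w\le2\log\big(s(\pi+|\log s|)\big)+1,$$
which is bounded above on $(0,1]$ because $s|\log s|$ is bounded there. If $w\in N$ and $s\ge1$, then $\operatorname{Re}w<0$ and $|\operatorname{Im}w|<1$, so $|\operatorname{Re}w|\ge s-1$ and
$$h+\operatorname{Re}w\le2\log s+2\log(\pi+\log s)-s+1,$$
which is bounded above on $[1,\infty)$. This proves (5).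

**Step 3: the function $f$.** This step produces a global subharmonic function. Fix $C>0$ larger than the supremum in (5), and define
$$f=\max(h,\ C-\operatorname{Re}w,\ 1)\ \text{ on }\Omega,\qquad f=\max(C-\operatorname{Re}w,\ 1)\ \text{ on }N. \tag{6}$$
On $N\cap\Omega$ we have $h<C-\operatorname{Re}w$, so the two definitions agree. Each is continuous and subharmonic on its open set: the maximum with finite continuous functions removes the value $-\infty$ at $w=1$. Since $\Omega\cup N=\mathbb C$, $f$ is continuous and subharmonic on $\mathbb C$, and $f\ge1$.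

**Step 4: $f\in\mathcal F$ and $e^{-f}\in L^1$.** This step gives the lower bound for $f$. For $w\in\Omega$ with $|w|>1$, $f\ge h\ge2\log|w|+2\log\log|w|$. Both ends are continuous on $\{|w|>1\}$, so
$$f(w)\ge2\log|w|+2\log\log|w|\qquad(|w|>1), \tag{7}$$
also on the slit. Hence $f\to\infty$ and $f\in\mathcal F$. By (7), $e^{-f}\le|w|^{-2}(\log|w|)^{-2}$ for $|w|\ge2$, which is integrable there by (2). On $|w|\le2$ we have $e^{-f}\le1$. So $e^{-f}\in L^1(\mathbb C)$.

**Step 5: $e^{-tf}\notin L^1$ for $0<t<1$.** This step shows that the barrier has not moved the threshold. In the sector $|\arg w|<\pi/4$, $|w|\ge R$, we have $C-\operatorname{Re}w\le C$. Since $h\ge2\log|w|+2\log\log|w|$, for $R\ge e$ large we have $h\ge C$ and $h\ge1$ there. So $f=h$ on this sector, and (3) gives $\int e^{-tf}=\infty$.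

Thus $I(f)=[1,\infty)$, that is, $c_\infty(f)=1$ and $e^{-f}\in L^1(\mathbb C)$. With Step 1 this proves Theorem A. $\qquad\blacksquare$

Back to averaging: for this $f$ we have $f\ge\max(-\operatorname{Re}w,0)$, whose mean over $|w|=r$ is $r/\pi$. So $\tilde f(w)\ge|w|/\pi$ and $c_\infty(\tilde f)=0<1=c_\infty(f)$. The barrier, invisible to the integral of $e^{-tf}$, dominates the average.

**Remark (smooth, strictly psh examples).** Irregularity plays no role. Use $h_1=\log|w|+2\log|\mathrm{Log}\,w|$ in place of $h$. Estimate (5) still holds: near $0$ because $|w|^{1/2}|\mathrm{Log}\,w|$ is bounded there, and for $s\ge1$ because $\log s+2\log(\pi+\log s)-s+1$ is bounded above. So (6), with a suitable constant, gives a continuous subharmonic $f_1\ge1$. Let $\chi\ge0$ be a smooth radial probability density supported in the unit disc and put $f_2=f_1*\chi+\frac12\log(1+|w|^2)$. This is smooth, positive and strictly subharmonic, the last because $\frac12\log(1+|w|^2)$ is. By the sub-mean-value inequality $f_1*\chi\ge f_1\ge h_1$ on $\Omega$, so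 $e^{-f_2}\le|w|^{-2}|\mathrm{Log}\,w|^{-2}$ on $\Omega$. Hence $e^{-f_2}\in L^1$ and $f_2\to\infty$ as before. If $|\arg w|<\pi/4$ and $|w|$ is large, then $f_1=h_1$ is harmonic near the closed unit disc about $w$, so $f_1*\chi=h_1$ and $f_2=h+O(1)$ there. By (3), $e^{-tf_2}\notin L^1$ for $0<t<1$. So $c_\infty(f_2)=1$ with integrable endpoint, and $\sum_kf_2(z_k)$ is a smooth strictly psh example on $\mathbb C^n$.

## Logarithmic growth as a condition on $\mathbb P^n$

The function in (6) grows linearly along the negative axis: $f(-r)\ge C+r$. How much growth is needed? For $\varphi\in\mathcal F$, $m(s)=M(e^s)$ is convex, nondecreasing and tends to $\infty$, so its slopes increase to a limit $L\in(0,\infty]$ and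
$$\lim_{r\to\infty}\frac{M(r)}{\log r}=L .$$
If $L<\infty$, then $m(s)\le m(0)+Ls$ for $s\ge0$, so $\varphi(z)\le L\log^+|z|+M(1)$. Conversely, a bound $\varphi\le A\log^+|z|+B$ gives $L\le A$. So the hypothesis of Theorem B is exactly $L<\infty$. Theorem B says that the answer is always yes if $L<\infty$; Theorem C says that if $L=\infty$, no growth restriction, however slow, forces yes.

Under the hypothesis of Theorem B, infinity can be treated as an ordinary place. On $\mathbb P^n$, after subtracting the growth $A\log|z|$, $\varphi$ becomes a psh function near the hyperplane at infinity. Local integrability of psh weights is governed by the following theorem.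

**Strong openness theorem** (Q. Guan, X. Zhou, *A proof of Demailly's strong openness conjecture*, Ann. of Math. 182 (2015)). If $\psi$ is psh and $F$ holomorphic near $p$, and $|F|^2e^{-\psi}$ is integrable near $p$, then $|F|^2e^{-(1+\delta)\psi}$ is integrable near $p$ for some $\delta>0$.

A one-variable example: let $p=0$, $\psi=a\log|w|$ with $a>0$, and $F=w^k$. Then $|F|^2e^{-\psi}=|w|^{2k-a}$ is integrable near $0$ if and only if $a<2k+2$, a condition that survives a small increase of $a$.

Why is $F$ needed? The change of variables at infinity produces a weight of the form $e^{-cu}|w|^{cA-2n-2}$ with $u$ psh. If $cA<2n+2$, this is $e^{-\psi}$ with $\psi=cu+(2n+2-cA)\log|w|$ psh, and $F=1$ suffices. But if $cA>2n+2$, the coefficient of $\log|w|$ is negative and this $\psi$ need not be psh. This case occurs. On $\mathbb C^2$ take $\varphi=\log(2+|z_1|)+3\log(2+|z_2|)$. By Tonelli, $e^{-t\varphi}$ is integrable if and only if $t>2$ and $3t>2$, so $c=2$. Letting $|z_1|=|z_2|\to\infty$ shows $L\ge4$, so any admissible $A$ is at least $4$,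 and $cA\ge8>6=2n+2$. The cure is to put a power $|w^k|^2$ into $|F|^2$ and compensate in $\psi$.

## Proof of Theorem B

Write $c=c_\infty(\varphi)$. If $c=0$, then $e^{-c\varphi}=1\notin L^1$. Let $c>0$ and suppose $e^{-c\varphi}\in L^1(\mathbb C^n)$. We show that $e^{-(c-\varepsilon)\varphi}\in L^1(\mathbb C^n)$ for some $\varepsilon\in(0,c)$, which contradicts the definition of $c$.

**Step 1: coordinates at infinity.** This step translates integrability at infinity into local integrability. Embed $\mathbb C^n\subset\mathbb P^n$ with hyperplane at infinity $H$. Up to permuting the coordinates of $\mathbb C^n$, which preserves all hypotheses, each point of $H$ lies in $\{w=0\}$ in a chart $(w,\zeta)\in\mathbb C\times\mathbb C^{n-1}$ with $z=(1/w,\zeta/w)$. (If $n=1$ there is no $\zeta$.) The Jacobian matrix of $(w,\zeta)\mapsto z$ is triangular with diagonal entries $-w^{-2}$ and $n-1$ times $w^{-1}$. So its determinant is $-w^{-(n+1)}$, and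
$$dV(z)=|w|^{-2(n+1)}\,dV(w,\zeta).$$
For $w\ne0$ put
$$u(w,\zeta)=\varphi(1/w,\zeta/w)+A\log|w|,$$
which is psh on $\{w\neq0\}$. For $0<|w|\le1$ we have $|z|=|w|^{-1}(1+|\zeta|^2)^{1/2}\ge1$, so $\log^+|z|=\log|z|$ and
$$u\le A\log|z|+B+A\log|w|=\tfrac A2\log(1+|\zeta|^2)+B .$$
Thus $u$ is locally bounded above near $\{w=0\}$ and extends to a psh function there. Since $e^{-t\varphi}=e^{-tu}|w|^{tA}$, for every $t>0$
$$e^{-t\varphi}\,dV(z)=e^{-tu}\,|w|^{tA-2n-2}\,dV(w,\zeta). \tag{8}$$

**Step 2: strong openness at a point of $H$.** This step creates a little room in the exponents. Choose an integer $k\ge0$ with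
$$\beta:=2k+2n+2-cA>0,$$
and set $\psi=cu+\beta\log|w|$, which is psh because $\beta>0$. Since $2k-\beta=cA-2n-2$,
$$|w^k|^2e^{-\psi}=e^{-cu}|w|^{cA-2n-2}.$$
By (8) with $t=c$, the integral of this near a point $p\in H$ is an integral of $e^{-c\varphi}dV(z)$ over a part of $\mathbb C^n$ ($H$ has measure zero), hence finite. The strong openness theorem with $F=w^k$ gives $\delta=\delta(p)>0$ such that, near $p$,
$$|w|^{2k-(1+\delta)\beta}\,e^{-(1+\delta)cu}\in L^1. \tag{9}$$

**Step 3: spending the room on $\varepsilon$.** This step converts (9) into a smaller exponent of $\varphi$. Let $0<\varepsilon<c$ with $\varepsilon A\le\delta\beta$; such $\varepsilon$ exist because $\beta>0$. Since $u$ is locally bounded above,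
$$e^{-(c-\varepsilon)u}=e^{-(1+\delta)cu}\,e^{(\delta c+\varepsilon)u}\le\mathrm{const}\cdot e^{-(1+\delta)cu}\quad\text{near }p.$$
Moreover
$$2k-(1+\delta)\beta=cA-2n-2-\delta\beta\le(c-\varepsilon)A-2n-2,$$
so $|w|^{(c-\varepsilon)A-2n-2}\le|w|^{2k-(1+\delta)\beta}$ for $0<|w|\le1$. Multiplying the two bounds and using (9), then (8) with $t=c-\varepsilon$, we see that $e^{-(c-\varepsilon)\varphi}$ is $dV(z)$-integrable on a neighborhood of $p$ minus $H$. The neighborhood depends on $p$ only, and this holds for all sufficiently small $\varepsilon>0$.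

**Step 4: compactness.** This step makes $\varepsilon$ independent of $p$. Since $H$ is compact, finitely many of these neighborhoods cover it, so one $\varepsilon$ works on a full open neighborhood $U$ of $H$. The set $\mathbb P^n\setminus U$ is a compact subset of $\mathbb C^n$, where $e^{-(c-\varepsilon)\varphi}\le1$. Hence $e^{-(c-\varepsilon)\varphi}\in L^1(\mathbb C^n)$, the desired contradiction. $\qquad\blacksquare$

## Truncated logarithmic poles whose centers cancel

For Theorem C the barrier $C-\operatorname{Re}w$ is too expensive. Instead we place the mass that decides integrability in discs $D_j=\{|z-R_j|\le r_j\}$ around points $R_j\to\infty$, where we want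
$$f\approx2\log r_j+2\log j. \tag{10}$$
Then $\int_{D_j}e^{-tf}\approx\pi r_j^{2-2t}j^{-2t}$. At $t=1$ this is $\pi j^{-2}$, which is summable. For $t<1$ it tends to $\infty$ if $r_j$ grows fast. Away from the discs $f$ should be so large that nothing else matters.

To bring $f$ down to (10) on $D_j$, start from a function of size $N_{j-1}\log|z|-S_j$ near $|z|=R_j$. Here $N_{j-1}$ is the slope accumulated so far and $S_j$ a constant determined by earlier choices. Add $\mu_j\log(|z-R_j|/R_j)$, truncated at $|z-R_j|=r_j$. On $D_j$ the result is about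
$$N_{j-1}\log R_j-S_j+\mu_j\log r_j-\mu_j\log R_j .$$
Now take $\mu_j=N_{j-1}$. Then $R_j$ cancels, and (10) becomes, up to constants, $(\mu_j-2)\log r_j=S_j+2\log j$. This determines $r_j$ from earlier data only, and $R_j$ may afterwards be chosen as large as we like. This freedom makes the growth as slow as we wish: the slope doubles at each stage, but the next doubling can be postponed arbitrarily long. By Theorem B the slopes must tend to infinity, and they do.

## Proof of Theorem C: reduction and choice of parameters

**Step 1: reduction to $n=1$.** As in (4) we want to sum over coordinates, and we check that the growth survives. Let $\omega_*(r)=\inf_{s\ge r}\omega(s)$. It is nonnegative and nondecreasing, and it tends to $\infty$. Put $\omega_0=\omega_*/(2n)$. Suppose $f\in\mathcal F$ on $\mathbb C$ satisfies $c_\infty(f)=1$, $e^{-f}\in L^1$ and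
$$f(w)\le\omega_0(|w|)\log|w|\qquad(|w|\ge R_1) \tag{11}$$
for some $R_1\ge2$. Put $M=\max_{|w|\le R_1}f$ and $\varphi(z)=\sum_kf(z_k)$. For $|z|\ge1$ each term is at most $\omega_0(|z|)\log|z|+M$: if $|z_k|\ge R_1$, use (11), $|z_k|\le|z|$ and monotonicity; otherwise use $M$. Hence
$$\varphi(z)\le n\,\omega_0(|z|)\log|z|+nM=\tfrac12\omega_*(|z|)\log|z|+nM\le\omega(|z|)\log|z|$$
for $|z|$ large. The remaining properties of $\varphi$ follow from Step 1 of the proof of Theorem A. So it remains to construct $f$.

**Step 2: the parameters.** This step fixes all numbers. Let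
$$\mu_j=2^{j+1}\ (j\ge1),\qquad N_j=4+\sum_{i\le j}\mu_i=2^{j+2}\ (j\ge0),\qquad\text{so } N_{j-1}=\mu_j .$$
Choose $r_1,R_1,r_2,R_2,\dots$ inductively. Given $R_i$ for $i<j$, put $S_j=\sum_{i<j}\mu_i\log R_i$ and define $r_j$ by
$$(\mu_j-2)\log r_j=S_j+\mu_j\log4+2\log j. \tag{12}$$
Then choose $R_j$ so large that

- (a) $R_j\ge2r_j$;
- (b) $\log(R_j/2)\ge16^j$;
- (c) $R_j\ge2^{j+2}\mu_jR_{j-1}$ if $j\ge2$;
- (d) $\omega_0(r)\ge2^{j+4}$ for all $r\ge R_j$.

All four hold for large $R_j$; for (d) this is because $\omega_0\to\infty$. For instance $2\log r_1=4\log4$ gives $r_1=16$, and $6\log r_2=4\log R_1+8\log4+2\log2$ gives $r_2=8R_1^{2/3}$.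

**Step 3: consequences of the choices.** This step collects inequalities used repeatedly. By (b), $R_j>2$, so $S_j\ge0$, and (12) gives $r_j\ge4$. For $j\ge2$, keeping only the last term of $S_j$ in (12) and using (b),
$$\log r_j\ge\frac{\mu_{j-1}}{\mu_j}\log R_{j-1}\ge\tfrac12\,16^{j-1}. \tag{13}$$
By (c), $R_j\ge4R_{j-1}$. For $i>j$ we have $R_j\le R_{i-1}$, so (c) gives $4\mu_iR_j/R_i\le4\mu_iR_{i-1}/R_i\le2^{-i}$, and
$$\sum_{i>j}\frac{4\mu_iR_j}{R_i}\le\sum_{i>j}2^{-i}\le1\qquad(j\ge1). \tag{14}$$

**Step 4: the function.** This step defines $f$ and shows that it is continuous and subharmonic. Set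
$$g_i(z)=\log\max\Big(\Big|\frac z{R_i}-1\Big|,\frac{r_i}{R_i}\Big),\qquad V(z)=4\log^+|z|+\sum_{i\ge1}\mu_i\,g_i(z),\qquad f=\max(V,1). \tag{15}$$
Each $g_i$ is continuous and subharmonic. By (a), $r_i/R_i\le\frac12$, so
$$g_i(z)\le\log(1+|z|/R_i)\le|z|/R_i\quad\text{for all }z. \tag{16}$$
If $|z|\le R_i/2$, then since $\log(1-x)\ge-2x$ on $[0,\frac12]$,
$$g_i(z)\ge\log(1-|z|/R_i)\ge-2|z|/R_i. \tag{17}$$
By (14), $\sum_i\mu_i/R_i<\infty$. On a disc $|z|\le\rho$, (16) and (17) give $|\mu_ig_i|\le2\mu_i\rho/R_i$ for all $i$ with $R_i\ge2\rho$. So the series converges locally uniformly, and $V$ and $f$ are continuous and subharmonic.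

## Proof of Theorem C: estimates on annuli and discs

**Step 5: growth.** This step proves (11). Let $R_k\le|z|<R_{k+1}$, $k\ge1$. For $i\le k$, (16) gives $g_i\le\log(1+|z|/R_i)\le\log|z|$, because $R_i\ge2$ and $|z|\ge2$ imply $1+|z|/R_i\le\frac{|z|}2+\frac{|z|}2$. With $4\log|z|$ these terms contribute at most $N_k\log|z|$. For $i=k+1$, (16) gives $\mu_{k+1}g_{k+1}\le\mu_{k+1}$. For $i\ge k+2$, (16) gives $\mu_ig_i\le\mu_iR_{k+1}/R_i$, with sum at most $1$ by (14). Since $\log|z|\ge1$ by (b),
$$V\le N_k\log|z|+\mu_{k+1}+1\le(2^{k+2}+2^{k+2}+1)\log|z|\le2^{k+4}\log|z|\le\omega_0(|z|)\log|z| ,$$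
the last inequality by (d) with $j=k$. Also $1\le\omega_0(|z|)\log|z|$. So $f\le\omega_0(|z|)\log|z|$ for $|z|\ge R_1$.

**Step 6: lower bound between the scales.** This step shows that the annuli $C_j=\{2R_j\le|z|\le R_{j+1}/2\}$, $j\ge1$, are harmless. Let $z\in C_j$. For $i\le j$, $|z/R_i|\ge2$, so $|z/R_i-1|\ge1$ and $g_i\ge0$. For $i>j$ we have $e\le|z|\le R_i/2$. Since $s/\log s$ is increasing on $[e,\infty)$, $|z|/\log|z|\le(R_i/2)/\log(R_i/2)$, that is,
$$\frac{2\mu_i|z|}{R_i}\le\frac{\mu_i\log|z|}{\log(R_i/2)}\le2^{-i}\log|z| ,$$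
where the last step uses (b) and $16^i\ge2^{2i+1}=2^i\mu_i$. By (17), $\mu_ig_i\ge-2^{-i}\log|z|$. Since $\sum_{i>j}2^{-i}\le1$,
$$V\ge3\log|z|\quad\text{on }C_j. \tag{18}$$

**Step 7: lower bound around $R_j$.** This is where $\mu_j=N_{j-1}$ and (12) do their work. Let $B_j=\{R_j/2\le|z|\le2R_j\}$, $j\ge1$, and $\rho=|z-R_j|$. For $z\in B_j$ we have:

- for $i<j$, $|z-R_i|\ge R_j/2-R_j/4=R_j/4$, so $g_i\ge\log\frac{R_j}{4R_i}$;
- for $i=j$, $g_j=\log\max(\rho,r_j)-\log R_j$;
- for $i>j$, $|z|\le2R_j\le R_i/2$, so $g_i\ge-4R_j/R_i$ by (17), and by (14) these terms contribute at least $-1$ in total;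
- $4\log^+|z|\ge4\log(R_j/2)\ge4\log(R_j/4)$.

The first and last items together contribute at least $N_{j-1}\log(R_j/4)-S_j$. With $N_{j-1}=\mu_j$ and then (12),
$$V\ge\mu_j\log R_j-\mu_j\log4-S_j-1+\mu_j\log\max(\rho,r_j)-\mu_j\log R_j$$
$$=\mu_j\log\max(\rho,r_j)-(\mu_j-2)\log r_j+2\log j-1. \tag{19}$$
In particular, $V\ge2\log r_j+2\log j-1$ on $B_j$.

**Step 8: $f\in\mathcal F$.** This step checks that $f\to\infty$. The sets $B_j$, $C_j$, $j\ge1$, cover $\{|z|\ge R_1/2\}$. On $C_j$, $V\ge3\log|z|$; on $B_j$, $V\ge2\log r_j+2\log j-1$, and $r_j\to\infty$ by (13). So $V\to\infty$. Since $f\ge1$, we have $f\in\mathcal F$.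

**Step 9: $e^{-f}\in L^1$.** This step sums the bounds, using $f\ge V$. The $C_j$ are disjoint, so by (18)
$$\sum_{j\ge1}\int_{C_j}e^{-V}\,dV(z)\le\int_{|z|\ge2R_1}|z|^{-3}\,dV(z)<\infty .$$
By (19), $e^{-V}\le e\,j^{-2}\,r_j^{\mu_j-2}\max(\rho,r_j)^{-\mu_j}$ on $B_j$. Split at $\rho=r_j$:
$$\int_{B_j}e^{-V}\,dV(z)\le\frac e{j^2}\Big(\pi r_j^2\,r_j^{-2}+r_j^{\mu_j-2}\int_{r_j}^\infty\rho^{-\mu_j}\,2\pi\rho\,d\rho\Big)=\frac e{j^2}\Big(\pi+\frac{2\pi}{\mu_j-2}\Big)\le\frac{2\pi e}{j^2},$$
since $\mu_j\ge4$. The sum over $j$ is finite. On $|z|\le R_1/2$ we use $e^{-f}\le1$. So $e^{-f}\in L^1(\mathbb C)$.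

**Step 10: $e^{-tf}\notin L^1$ for $0<t<1$.** This step bounds $f$ from above on $D_j=\{|z-R_j|\le r_j\}$. By (a), $D_j\subset B_j$, so $|z|\le2R_j$ on $D_j$, and there:

- $\log^+|z|\le\log(4R_j)$;
- for $i<j$, by (16), $g_i\le\log(1+2R_j/R_i)\le\log(4R_j/R_i)$;
- $g_j=\log(r_j/R_j)$;
- $\sum_{i>j}\mu_ig_i\le\sum_{i>j}2\mu_iR_j/R_i\le1$ by (16) and (14).

The first two items contribute at most $N_{j-1}\log(4R_j)-S_j=\mu_j\log R_j+\mu_j\log4-S_j$. Adding the others and using (12) in the form $-S_j=-(\mu_j-2)\log r_j+\mu_j\log4+2\log j$,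
$$V\le\mu_j\log r_j-S_j+\mu_j\log4+1=2\log r_j+\kappa_j,\qquad\kappa_j:=2\log j+2\mu_j\log4+1 .$$
The right side is at least $1$, so $f\le2\log r_j+\kappa_j$ on $D_j$, a disc of area $\pi r_j^2$. Therefore
$$\int_{\mathbb C}e^{-tf}\,dV\ge\int_{D_j}e^{-tf}\,dV\ge\pi\exp\big((2-2t)\log r_j-t\kappa_j\big)\longrightarrow\infty\quad(j\to\infty),$$
because $\log r_j\ge\frac12\,16^{j-1}$ for $j\ge2$ by (13), while $\kappa_j=O(2^j)$. So $e^{-tf}\notin L^1$ for $0<t<1$.

Hence $I(f)=[1,\infty)$, that is, $c_\infty(f)=1$ and $e^{-f}\in L^1(\mathbb C)$, and (11) holds by Step 5. With Step 1 this proves Theorem C. $\qquad\blacksquare$
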